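\title{Asymptotic independence of the extreme eigenvalues of Gaussian $\beta$-ensembles}

\begin{abstract}
We prove that the rescaled smallest and largest eigenvalues of the Gaussian $\beta$-ensemble are asymptotically independent for every $\beta>0$, jointly for any fixed number of eigenvalues at each edge. For $\beta=1$ and $\beta=4$ this proves a conjecture posed by Sonnleitner and Th\"ale. The reason is visible in the tridiagonal model: the two edges are driven by the sum and the difference of two independent noises of equal variance. We also show that the joint distribution function of the two extreme eigenvalues dominates the product of its marginals for every $n$ and every $\beta>0$, and that the difference is $O(n^{-2/3})$ for $\beta=1,2,4$, with explicit constants.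
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The question}
Let $\beta>0$ and $n\ge1$. The Gaussian $\beta$-ensemble is the law of a random vector $(X_1,\dots,X_n)$ with density proportional to
\begin{equation}\label{eq:density}
\prod_{i<j}|\lambda_i-\lambda_j|^{\beta}\,\exp\Big(-\frac{\beta}{2}\sum_{i=1}^n\lambda_i^2\Big).
\end{equation}
For $\beta=1,2,4$ this is the law of the eigenvalues of an $n\times n$ matrix from the Gaussian orthogonal, unitary and symplectic ensemble, normalized so that the spectral edges are at $\pm\sqrt{2n}$. We write $\mathrm{GOE}_n$, $\mathrm{GUE}_n$, $\mathrm{GSE}_n$ for these three laws and $X_{(1)}\le\dots\le X_{(n)}$ for the order statistics. The extreme points fluctuate around the edges on the scale $n^{-1/6}$: with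
\[
X^{\min}_{\beta,n}=\sqrt2\,n^{1/6}\big(X_{(1)}+\sqrt{2n}\big),\qquad X^{\max}_{\beta,n}=\sqrt2\,n^{1/6}\big(X_{(n)}-\sqrt{2n}\big),
\]
one has $\mathbb P[X^{\max}_{\beta,n}\le y]\to F_\beta(y)$, where $F_\beta$ is the Tracy--Widom($\beta$) distribution function. Since \eqref{eq:density} is invariant under $\lambda\mapsto-\lambda$, the variable $-X^{\min}_{\beta,n}$ has the same law as $X^{\max}_{\beta,n}$. The joint law is measured by
\[
D_{\beta,n}(x,y)=\mathbb P[X^{\min}_{\beta,n}\le x,\ X^{\max}_{\beta,n}\le y]-\mathbb P[X^{\min}_{\beta,n}\le x]\,\mathbb P[X^{\max}_{\beta,n}\le y],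
\]
which vanishes identically exactly when the two variables are independent. Sonnleitner and Th\"ale \cite{ST} posed the following.

\medskip
\noindent\textbf{Conjecture.} \emph{For $\beta\in\{1,2,4\}$ and $x,y\in\mathbb R$, $\ \lim_{n\to\infty}D_{\beta,n}(x,y)=0$.}
\medskip

For $\beta=2$ the statement is known (Bornemann; Bianchi, Debbah and Najim). We prove it for every $\beta>0$, determine the sign of $D_{\beta,n}$, and bound its size for $\beta=1,2,4$.

\subsection{What one should expect}
Throughout, $\chi_r$ denotes a random variable with density proportional to $z^{r-1}e^{-z^2/2}$ on $(0,\infty)$, for real $r>0$.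

For $n=1$ the two extremes are the same point. For $n=2$ write $X_{(1)}=\bar X-\Delta/2$ and $X_{(2)}=\bar X+\Delta/2$. Since $\lambda_1^2+\lambda_2^2=2\bar\lambda^2+\frac12(\lambda_2-\lambda_1)^2$, the density factorizes: $\bar X\sim N(0,\frac1{2\beta})$ and $\Delta\sim\sqrt{2/\beta}\,\chi_{\beta+1}$ are independent, and
\[
\operatorname{Cov}(X_{(1)},X_{(2)})=\operatorname{Var}\bar X-\tfrac14\operatorname{Var}\Delta=\tfrac1{2\beta}\big(1-\operatorname{Var}\chi_{\beta+1}\big).
\]
For $\beta=1$ we have $\operatorname{Var}\chi_2=2-\pi/2$, and the covariance is $(\pi-2)/4>0$. Two effects compete: a translation moves the extremes together, a dilation moves them apart.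

Both effects persist for large $n$. The mean $\bar X=\frac1n\sum X_i$ is $N(0,\frac1{\beta n})$ and independent of $(X_i-\bar X)_i$; it shifts $X^{\min}_{\beta,n}$ and $X^{\max}_{\beta,n}$ by the same amount, of variance $\frac2\beta n^{-2/3}$. The radius $R=(\sum X_i^2)^{1/2}$ is independent of $X/R$, and $\sqrt\beta R\sim\chi_{n+\beta n(n-1)/2}$; its relative fluctuation is of order $1/n$, so it moves the rescaled extremes in opposite directions by an amount of order $n^{1/6}\sqrt n/n=n^{-1/3}$. One therefore guesses independence in the limit with an error of order $n^{-1/3}\cdot n^{-1/3}$, while this heuristic leaves the sign of the error undecided.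

\subsection{Results}
For $1\le j\le n$ put
\[
Y^{+}_{n,j}=\sqrt2\,n^{1/6}\big(X_{(n+1-j)}-\sqrt{2n}\big),\qquad Y^{-}_{n,j}=\sqrt2\,n^{1/6}\big(-X_{(j)}-\sqrt{2n}\big),
\]
so that $X^{\max}_{\beta,n}=Y^+_{n,1}$ and $X^{\min}_{\beta,n}=-Y^-_{n,1}$. Let $\Lambda_0<\Lambda_1<\cdots$ be the spectrum of the stochastic Airy operator $-\frac{d^2}{dx^2}+x+\frac2{\sqrt\beta}b'$ on $\mathbb R_+$, where $b$ is a Brownian motion; the definition is recalled in Section~\ref{sec:airy}. By \cite{RRV}, $F_\beta(y)=\mathbb P[-\Lambda_0\le y]$, and we use this formula as the definition of $F_\beta$ for all $\beta>0$.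

\begin{theorem}\label{thm:indep}
For every $\beta>0$ and $k\in\mathbb N$, the pair $\big((Y^+_{n,j})_{j\le k},(Y^-_{n,j})_{j\le k}\big)$ converges in law to a pair of independent random vectors, each distributed as $(-\Lambda_0,\dots,-\Lambda_{k-1})$. The limit has continuous one-dimensional marginals. In particular $\lim_{n\to\infty}D_{\beta,n}(x,y)=0$ for all $x,y\in\mathbb R$, uniformly in $(x,y)$.
\end{theorem}

This proves the conjecture for $\beta=1$ and $\beta=4$.

\begin{theorem}\label{thm:sign}
For all $\beta>0$, $n\ge1$ and $x,y\in\mathbb R$, $\ D_{\beta,n}(x,y)\ge0$.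
\end{theorem}

To state the rates, we return to the original scale by
\begin{equation}\label{eq:thresholds}
s_n(x)=-\sqrt{2n}+\frac{x}{\sqrt2\,n^{1/6}},\qquad t_n(y)=\sqrt{2n}+\frac{y}{\sqrt2\,n^{1/6}},
\end{equation}
and for the $\beta$-ensemble with $m$ points, $i,j\le m$ and $s,t\in\mathbb R$ we put
\[
C^{ij}_{\beta,m}(s,t)=\operatorname{Cov}\big(\mathbf 1\{X_{(i)}>s\},\mathbf 1\{X_{(m+1-j)}>t\}\big).
\]
Replacing both indicators by their complements does not change a covariance, so
\begin{equation}\label{eq:DisC}
D_{\beta,n}(x,y)=C^{11}_{\beta,n}\big(s_n(x),t_n(y)\big).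
\end{equation}

\begin{theorem}\label{thm:rate}
Let $\alpha(y)=\int_y^\infty\operatorname{Ai}(z)^2\,dz$ and $\kappa=\dfrac{F_2-F_1^2}{2F_1}$; then $\kappa>0$. For all $x,y\in\mathbb R$:
\begin{enumerate}
\item[(a)] $\tfrac14F_2(-x)F_2(y)\,\alpha(-x)\alpha(y)\le\liminf\limits_{n}n^{2/3}D_{2,n}(x,y)\le\limsup\limits_{n}n^{2/3}D_{2,n}(x,y)\le\tfrac14\alpha(-x)\alpha(y)$;
\item[(b)] $\displaystyle\limsup_n n^{2/3}D_{1,n}(x,y)\le\frac{\alpha(-x)\alpha(y)}{4\,\kappa(-x)\kappa(y)}$;
\item[(c)] with $x'=2^{2/3}x$ and $y'=2^{2/3}y$, $\ \displaystyle\limsup_n n^{2/3}D_{4,n}(x,y)\le\frac{2^{-2/3}\alpha(-x')\alpha(y')}{4\,F_1(-x')F_1(y')}$;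
\item[(d)] for $\beta=1$ the exponent cannot be improved once the two outermost eigenvalues at each edge are considered: $C^{ij}_{1,m}\ge0$, and with $s=s_n(x)$, $t=t_n(y)$,
\[
\liminf_n n^{2/3}\sum_{i,j\le2}\big(C^{ij}_{1,n}(s,t)+C^{ij}_{1,n+1}(s,t)\big)\ge\tfrac14F_2(-x)F_2(y)\,\alpha(-x)\alpha(y)>0.
\]
\end{enumerate}
\end{theorem}

The number $\kappa(y)$ is the limiting probability that exactly one point of $\mathrm{GOE}_n$ exceeds $t_n(y)$ (Lemma~\ref{lem:limits}). Parts (b) and (c), together with Theorem~\ref{thm:sign}, give a second proof of the conjecture for $\beta=1,4$, with a rate. We determine neither the exact leading coefficient of $D_{1,n}$ and $D_{4,n}$ nor a lower bound of order $n^{-2/3}$ for them.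

Sections~\ref{sec:tri}--\ref{sec:proof1} prove Theorem~\ref{thm:indep} in the tridiagonal model. Section~\ref{sec:fkg} proves Theorem~\ref{thm:sign} by the FKG inequality, which is also the tool that transfers the bounds for $\beta=2$ (Section~\ref{sec:gue}) to $\beta=1,4$ (Section~\ref{sec:goe}).

\section{The two edges of the tridiagonal model}\label{sec:tri}

Dumitriu and Edelman \cite{DE} realized the $\beta$-ensemble as the spectrum of a matrix with independent entries. Let $H=H_n$ be the symmetric tridiagonal matrix with diagonal entries $d_i\sim N(0,2/\beta)$, $1\le i\le n$, and off-diagonal entries $e_i=H_{i,i+1}\sim\chi_{\beta(n-i)}/\sqrt\beta$, $1\le i\le n-1$, all independent. Its eigenvalues have density proportional to $\prod|\lambda_i-\lambda_j|^\beta e^{-\frac\beta4\sum\lambda_i^2}$. We may therefore take the $X_i$ to be the eigenvalues of $H/\sqrt2$, and then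
\begin{equation}\label{eq:YH}
Y^\sigma_{n,j}=n^{1/6}\big(\lambda_j(\sigma H)-2\sqrt n\big),\qquad\sigma\in\{+1,-1\},
\end{equation}
where $\lambda_j(\cdot)$ is the $j$-th largest eigenvalue. The variance of $e_i$ is decisive below.

\begin{lemma}\label{lem:chi}
For $r\ge1$ we have $|\mathbb E\chi_r-\sqrt r|\le r^{-1/2}$ and $\mathbb E(\chi_r-\sqrt r)^4\le60$. Moreover $\operatorname{Var}\chi_r\to\frac12$ as $r\to\infty$.
\end{lemma}

\begin{proof}
The variable $\chi_r^2$ has mean $r$, variance $2r$ and fourth central moment $12r(r+4)$. Since $|\chi_r-\sqrt r|=|\chi_r^2-r|/(\chi_r+\sqrt r)\le|\chi_r^2-r|/\sqrt r$, we get $\mathbb E(\chi_r-\sqrt r)^2\le2$ and $\mathbb E(\chi_r-\sqrt r)^4\le12(r+4)/r\le60$. In the identity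
\[
\chi_r-\sqrt r=\frac{\chi_r^2-r}{2\sqrt r}-\frac{(\chi_r-\sqrt r)^2}{2\sqrt r}
\]
the first term has mean $0$ and variance $\frac12$; the second has mean at most $r^{-1/2}$ in absolute value and second moment at most $15/r$.
\end{proof}

Let $J=\operatorname{diag}((-1)^i)$. The matrix $J(-H)J$ has the spectrum of $-H$, diagonal $-d_i$ and off-diagonal $+e_i$. So the bottom edge of $H$ is the top edge of the matrix obtained from $H$ by reversing the signs of the diagonal, and by \eqref{eq:YH} we compare the top eigenvalues of two matrices with entries $(d_i,e_i)$ and $(-d_i,e_i)$. These matrices are far from independent. The largest off-diagonal entries of both sit in the same upper left corner, and if the diagonal were zero, the two matrices would coincide and we would have $X_{(1)}=-X_{(n)}$.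

To see what the diagonal does, test both matrices on the unit vector $\ell^{-1/2}(1,\dots,1,0,\dots,0)$ with $\ell$ nonzero entries. The Rayleigh quotients are
\[
\rho^\pm=\frac1\ell\Big(\pm\sum_{i\le\ell}d_i+2\sum_{i<\ell}e_i\Big).
\]
Fix $\ell$ and let $n\to\infty$. By Lemma~\ref{lem:chi}, $\operatorname{Var}(2e_i)\to\frac4{2\beta}=\frac2\beta=\operatorname{Var}d_i$, so
\[
\operatorname{Var}\rho^\pm\to\frac{2}{\beta\ell^2}\big(\ell+(\ell-1)\big),\qquad\operatorname{Cov}(\rho^+,\rho^-)\to\frac2{\beta\ell^2}\big(-\ell+(\ell-1)\big).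
\]
The correlation tends to $-1/(2\ell-1)$: it is $-1$ for $\ell=1$, $-\frac13$ for $\ell=2$, and disappears as $\ell\to\infty$. A slowly varying vector sees the noise $d_i+2e_i$ in the first matrix and $-d_i+2e_i$ in the second. The sum and the difference of two independent variables of equal variance are uncorrelated, and after averaging over many sites they become jointly Gaussian, hence independent.

The relevant length is $\ell\approx n^{1/3}$. A smooth profile spread over the first $\ell$ sites has Rayleigh quotient $2\sqrt n$ minus a term of order $\sqrt n/\ell^2$ from its curvature, minus a term of order $\ell/\sqrt n$ from the decay $e_i\approx\sqrt{n-i}$, plus noise of order $\ell^{-1/2}$. All three are of order $n^{-1/6}$ when $\ell=n^{1/3}$, and they become the three terms of the stochastic Airy operator.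

This argument concerns quadratic forms on fixed test vectors, not eigenvalues. To pass to eigenvalues we need the limiting eigenvalues as an explicit function of the limiting form on countably many test functions. This is the purpose of the next section.

\section{The stochastic Airy operator as a quadratic form}\label{sec:airy}

Put $c=2/\sqrt\beta$. Since $b$ and $-b$ have the same law, we work with the operator $-\frac{d^2}{dx^2}+x-cb'$. Let $L^*$ be the Hilbert space of absolutely continuous $f:[0,\infty)\to\mathbb R$ with $f(0)=0$ and $\|f\|_*^2=\int_0^\infty f'^2+(1+x)f^2\,dx<\infty$. Following \cite{RRV}, an \emph{eigenpair} for a continuous path $b$ is a pair $(\lambda,f)$ with $0\ne f\in L^*$ such that $-f''+xf-cb'f=\lambda f$ in the sense of distributions, that is,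
\begin{equation}\label{eq:eigen}
\int_0^\infty f'w'+xfw+c\,b\,(fw)'\,dx=\lambda\int_0^\infty fw\,dx\qquad\text{for all }w\in C_c^\infty(0,\infty).
\end{equation}
The convergence at one edge is our main input.

\begin{theorem}[{\cite[Theorem 1.1]{RRV}}]\label{thm:rrv}
Let $b$ be a Brownian motion and $\Lambda_0<\Lambda_1<\cdots$ the lowest eigenvalues in the sense of \eqref{eq:eigen}. Then $(Y^+_{n,j})_{j\le k}$ converges in law to $(-\Lambda_0,\dots,-\Lambda_{k-1})$ for every $k$.
\end{theorem}

By the symmetry of \eqref{eq:density}, the same holds for $(Y^-_{n,j})_{j\le k}$.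

\subsection{The form}
The term $\int b\,ff'$ cannot be bounded directly by a small multiple of $\|f\|_*^2$, because $b(x)$ is of size $\sqrt x$. The increments of $b$ over unit intervals are much smaller, and we rewrite the term so that only these appear. Let $\Omega_0$ be the set of continuous paths $b$ with $b(0)=0$ for which there is $C=C(b)$ with
\[
\sup_{0\le r\le1}|b(x+r)-b(x)|\le C\sqrt{\log(2+x)}\qquad\text{for all }x\ge0.
\]
It has full Wiener measure. Indeed, for $x\in[k,k+1]$ the left side is at most $2\sup_{r\le2}|b(k+r)-b(k)|$, this supremum exceeds $3\sqrt{\log(2+k)}$ with probability at most $4(2+k)^{-9/4}$ by the reflection principle, and the Borel--Cantelli lemma applies.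

Let $b\in\Omega_0$ and $\bar b(x)=\int_x^{x+1}b$. Then $\bar b'(x)=b(x+1)-b(x)$, and both $|\bar b'|$ and $|b-\bar b|$ are at most $C\sqrt{\log(2+x)}\le C\sqrt{1+x}$. For $f,g\in L^*$ define
\[
B_b(f,g)=\int_0^\infty fg\,\bar b'-(fg)'(b-\bar b)\,dx,\qquad Q_b(f,g)=\int_0^\infty f'g'+xfg\,dx-cB_b(f,g),
\]
and $Q_b(f)=Q_b(f,f)$. By Cauchy--Schwarz $|B_b(f,g)|\le3C\|f\|_*\|g\|_*$, so $Q_b$ is a continuous symmetric form on $L^*$. If $g\in C_c^\infty(0,\infty)$, integration by parts gives $B_b(f,g)=-\int(fg)'b$, which is the meaning of $\int fg\,db$; hence the left side of \eqref{eq:eigen} is $Q_b(f,w)$. For $\varepsilon>0$,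
\[
|B_b(f,f)|\le\varepsilon\int f'^2+\int\Big(C\sqrt{\log(2+x)}+\varepsilon^{-1}C^2\log(2+x)\Big)f^2\le\varepsilon\|f\|_*^2+C_\varepsilon(b)\|f\|_2^2,
\]
because the bracket is $o(x)$ and hence at most $\varepsilon(1+x)+C_\varepsilon(b)$. Choosing $\varepsilon=1/(2c)$ and using $\int f'^2+xf^2=\|f\|_*^2-\|f\|_2^2$, we obtain a constant $\gamma(b)$ with
\begin{equation}\label{eq:coercive}
Q_b(f)\ge\tfrac12\|f\|_*^2-\gamma(b)\|f\|_2^2,\qquad f\in L^*.
\end{equation}

Two properties of $L^*$ are needed. First, $C_c^\infty(0,\infty)$ is dense in $L^*$: cut $f$ off at infinity, extend it by zero to the negative axis (this keeps it in $H^1(\mathbb R)$ since $f(0)=0$), translate it to the right by $\delta$ and mollify on a scale below $\delta$. Second, the embedding $L^*\to L^2(\mathbb R_+)$ is compact: on the unit ball $|f(x)-f(y)|\le|x-y|^{1/2}$ and $\int_R^\infty f^2\le1/R$, so the Arzel\`a--Ascoli theorem applies on bounded intervals and the tails are uniformly small.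

\subsection{A countable variational formula}
Fix a countable set $\mathcal D\subset C_c^\infty(0,\infty)$ that is dense in $L^*$. For a symmetric $j\times j$ matrix $E$ and a positive definite $j\times j$ matrix $G$ let
\[
\mu(E,G)=\min_{0\ne a\in\mathbb R^j}\frac{a^TEa}{a^TGa}.
\]
This is the smallest eigenvalue of $G^{-1/2}EG^{-1/2}$, so $\mu$ is continuous. For a symmetric array $\mathcal E=(\mathcal E(u,v))_{u,v\in\mathcal D}$ and $\mathbf v=(v_1,\dots,v_j)\in\mathcal D^j$ let $\mathcal E[\mathbf v]=(\mathcal E(v_p,v_q))_{p,q}$, let $G[\mathbf v]=(\int v_pv_q)_{p,q}$, and put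
\[
\Gamma_j(\mathcal E)=\sup\big\{\mu(\mathcal E[\mathbf v],G[\mathbf v]):\ \mathbf v\in\mathcal D^j\text{ linearly independent}\big\}\in(-\infty,\infty].
\]
As a countable supremum of continuous functions of finitely many entries, $\Gamma_j$ is Borel. We write $-Q_b$ also for the array $(-Q_b(u,v))_{u,v\in\mathcal D}$.

\begin{proposition}\label{prop:variational}
Let $b\in\Omega_0$. The eigenvalues in the sense of \eqref{eq:eigen} form a sequence $\Lambda_0(b)<\Lambda_1(b)<\cdots\to\infty$, each eigenspace is one-dimensional, and for $j\ge1$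
\begin{equation}\label{eq:minmax}
-\Lambda_{j-1}(b)=\max_{V\subset L^*,\ \dim V=j}\ \min_{0\ne f\in V}\frac{-Q_b(f)}{\|f\|_2^2}=\Gamma_j(-Q_b).
\end{equation}
The maximum is attained by the span of the first $j$ eigenfunctions.
\end{proposition}

\begin{proof}
By \eqref{eq:coercive} and continuity, $Q_b+\gamma(b)\langle\cdot,\cdot\rangle$ is an inner product on $L^*$ whose norm is equivalent to $\|\cdot\|_*$. We recall the textbook consequence for a space that is densely and compactly embedded in $L^2$: there is an orthonormal basis $(f_k)_{k\ge0}$ of $L^2$ in $L^*$ and numbers $\nu_0\le\nu_1\le\cdots\to\infty$ with $Q_b(f_k,g)=\nu_k\langle f_k,g\rangle$ for all $g\in L^*$; every $\lambda$ admitting $f\neq0$ with $Q_b(f,\cdot)=\lambda\langle f,\cdot\rangle$ on $L^*$ is one of the $\nu_k$; and the Courant--Fischer formula, the first equality in \eqref{eq:minmax} with $\nu_{j-1}$ in place of $\Lambda_{j-1}(b)$, holds with the maximum attained at the span of $f_0,\dots,f_{j-1}$.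

Equation \eqref{eq:eigen} says that $Q_b(f,w)=\lambda\langle f,w\rangle$ for $w\in C_c^\infty(0,\infty)$, and by density this extends to $w\in L^*$. So the eigenvalues in the sense of \eqref{eq:eigen} are the $\nu_k$. The Courant--Fischer formula counts them with multiplicity and Theorem~\ref{thm:rrv} does not, so we must show that they are simple. Let $(\lambda,f)$ be an eigenpair and $g=f'+cbf$. Equation \eqref{eq:eigen} reads $\int gw'=-\int\big((x-\lambda)f+cbf'\big)w$. Hence $g$ is absolutely continuous on bounded intervals, and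
\[
f'=g-cbf,\qquad g'=(x-\lambda)f+cb(g-cbf).
\]
This is a linear system with continuous coefficients, and $f(0)=0$, so $f$ is determined by $g(0)$. The eigenspace is one-dimensional and $\nu_k=\Lambda_k(b)$.

For the second equality in \eqref{eq:minmax}, note that $\mu(-Q_b[\mathbf v],G[\mathbf v])$ is the inner minimum for $V=\operatorname{span}\mathbf v$, which gives ``$\ge$''. Conversely, approximate $f_0,\dots,f_{j-1}$ in $L^*$ by elements of $\mathcal D$. The matrices $-Q_b[\mathbf v]$ and $G[\mathbf v]$ converge to $-\operatorname{diag}(\nu_0,\dots,\nu_{j-1})$ and the identity, so $\mathbf v$ is eventually independent and $\mu\to-\nu_{j-1}$.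
\end{proof}

\subsection{The laws of the eigenvalues}
To pass from convergence in law to convergence of distribution functions at every point we need limit laws without atoms, and $\kappa$ is defined only where $F_1>0$. Both facts follow by shifting $b$. Recall the Cameron--Martin theorem: if $\theta\in L^2(\mathbb R_+)$ and $\Theta(x)=\int_0^x\theta$, then the law of $b+\Theta$ is equivalent to that of $b$, with density $Z=\exp(\int\theta\,db-\frac12\|\theta\|_2^2)$, and $\mathbb E(Z-1)^2=e^{\|\theta\|_2^2}-1$.

\begin{lemma}\label{lem:atoms}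
For all $j\ge1$ and $a\in\mathbb R$, $\ \mathbb P[\Lambda_{j-1}=a]=0$. Moreover $F_\beta(y)>0$ for all $y\in\mathbb R$.
\end{lemma}

\begin{proof}
If $\theta$ is bounded and $b\in\Omega_0$, then $b+\Theta\in\Omega_0$ and
\begin{equation}\label{eq:shift}
Q_{b+\Theta}(f)=Q_b(f)-c\int\theta f^2,
\end{equation}
for $f\in C_c^\infty(0,\infty)$ by integration by parts and for $f\in L^*$ by continuity.

Let $\theta(x)=e^{-x}$ and $\varepsilon>0$, and let $V$ be the span of the first $j$ eigenfunctions of $Q_b$. The number $\eta=\min\{\int\theta f^2:f\in V,\|f\|_2=1\}$ is positive, since $\theta>0$ and the unit sphere of $V$ is compact. Testing \eqref{eq:minmax} for $b+\varepsilon\Theta$ with $V$ gives $-\Lambda_{j-1}(b+\varepsilon\Theta)\ge-\Lambda_{j-1}(b)+c\varepsilon\eta$. Applying this with $b+\varepsilon'\Theta$ in place of $b$, we see that $\varepsilon\mapsto\Lambda_{j-1}(b+\varepsilon\Theta)$ is strictly decreasing. So the events $A_\varepsilon=\{\Lambda_{j-1}(b+\varepsilon\Theta)=a\}$, $\varepsilon\ge0$, are disjoint. By Cameron--Martin,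 $|\mathbb P(A_\varepsilon)-\mathbb P(A_0)|\le(e^{\varepsilon^2/2}-1)^{1/2}\to0$. If $\mathbb P(A_0)>0$, infinitely many disjoint events would have probability at least $\mathbb P(A_0)/2$, which is impossible.

Now let $\theta_K=-K\mathbf 1_{[0,K]}$, $K\in\mathbb N$. By \eqref{eq:coercive} and \eqref{eq:shift}, $Q_{b+\Theta_K}(f)\ge\int\big(\frac x2+cK\mathbf 1_{[0,K]}-\gamma(b)\big)f^2$, so $\Lambda_0(b+\Theta_K)\ge\min(\frac K2,cK)-\gamma(b)\to\infty$ for every $b\in\Omega_0$. Hence $\mathbb P[\Lambda_0(b+\Theta_K)\ge-y]>0$ for some $K$, and by equivalence of the laws $F_\beta(y)=\mathbb P[\Lambda_0(b)\ge-y]>0$.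
\end{proof}

\section{Joint convergence at the two edges}\label{sec:proof1}

\subsection{Convergence of the forms}
Let $h=n^{-1/3}$, so that $n^{1/6}=h^{-1/2}$ and $\sqrt n=h^{-3/2}$. For $u\in C_c^\infty(0,\infty)$ put $u_i=u(ih)$, and for $\sigma=\pm1$ let $u^\sigma\in\mathbb R^n$ have entries $\sigma^iu_i$; thus $u^-=Ju^+$. Since $\sigma\cdot\sigma^i\sigma^{i+1}=1$,
\begin{align}
E_n^\sigma(u,v)&:=h\,n^{1/6}\big\langle u^\sigma,(\sigma H-2\sqrt n)v^\sigma\big\rangle\notag\\
&=h^{1/2}\Big[\sigma\sum_id_iu_iv_i+\sum_ie_i(u_iv_{i+1}+u_{i+1}v_i)-2\sqrt n\sum_iu_iv_i\Big].\label{eq:En}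
\end{align}
Also $G_n(u,v):=h\langle u^\sigma,v^\sigma\rangle=h\sum_iu_iv_i\to\int uv$, a Riemann sum that does not depend on $\sigma$.

\begin{lemma}\label{lem:forms}
Let $b^+,b^-$ be independent Brownian motions. The finite-dimensional distributions of $(E_n^\sigma(u,v))_{\sigma=\pm;\,u,v\in\mathcal D}$ converge to those of $(-Q_{b^\sigma}(u,v))_{\sigma=\pm;\,u,v\in\mathcal D}$.
\end{lemma}

\begin{proof}
Fix finitely many test functions, all supported in $[\delta,L]$ with $\delta>0$. Only indices $i\le L/h$ contribute, and for large $n$ we have $u_1=u_n=0$ for each of them. For $i\le L/h$, Lemma~\ref{lem:chi} with $r=\beta(n-i)$ gives, uniformly in $i$,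
\begin{equation}\label{eq:emoments}
\mathbb Ee_i=\sqrt{n-i}+O(n^{-1/2})=\sqrt n-\frac i{2\sqrt n}+O(n^{-1/2}),\qquad\operatorname{Var}e_i\to\frac1{2\beta},
\end{equation}
and the fourth central moments of the $e_i$ are bounded. Write $e_i=\sqrt n+(\mathbb Ee_i-\sqrt n)+(e_i-\mathbb Ee_i)$ in \eqref{eq:En}.

\emph{The Laplacian.} We have $u_iv_{i+1}+u_{i+1}v_i=u_iv_i+u_{i+1}v_{i+1}-(u_{i+1}-u_i)(v_{i+1}-v_i)$. As $u_1=u_n=0$, the terms with the factor $\sqrt n$ add up to
\[
-h\sum_i\frac{u_{i+1}-u_i}h\cdot\frac{v_{i+1}-v_i}h\to-\int u'v'.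
\]

\emph{The potential.} Since $h^{1/2}n^{-1/2}=h^2$ and there are $O(1/h)$ terms, the terms $\mathbb Ee_i-\sqrt n$ give
\[
-h\sum_iih\cdot\frac{u_iv_{i+1}+u_{i+1}v_i}2+O(h)\to-\int xuv.
\]

\emph{The noise.} What remains is
\[
N_n^\sigma(u,v)=h^{1/2}\Big[\sigma\sum_id_iu_iv_i+\sum_i(e_i-\mathbb Ee_i)(u_iv_{i+1}+u_{i+1}v_i)\Big].
\]
By independence of the entries and \eqref{eq:emoments},
\[
\operatorname{Cov}\big(N_n^\sigma(u,v),N_n^{\sigma'}(\tilde u,\tilde v)\big)\to\Big(\sigma\sigma'\frac2\beta+\frac4{2\beta}\Big)\int uv\tilde u\tilde v=c^2\,\delta_{\sigma\sigma'}\int uv\tilde u\tilde v.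
\]
For $\sigma\ne\sigma'$ the diagonal and off-diagonal contributions cancel exactly, as in Section~\ref{sec:tri}. A fixed linear combination of the $N_n^\sigma(u,v)$ is a sum of $O(h^{-1})$ independent centered terms whose fourth moments are $O(h^2)$, so the fourth moments sum to $O(h)$. If the limiting variance is positive, Lyapunov's central limit theorem applies; if it is zero, the combination tends to $0$ in $L^2$. By the Cram\'er--Wold device the noise terms converge jointly to a centered Gaussian family with the covariance above.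

Finally, $-Q_b(u,v)=-\int u'v'-\int xuv+cB_b(u,v)$, and the variables $B_b(u,v)=-\int(uv)'b$ are centered and jointly Gaussian. For $g=uv$, $\tilde g=\tilde u\tilde v$ their covariance is $\iint g'(x)\tilde g'(y)\min(x,y)\,dx\,dy=\int g\tilde g$, as one sees from $\min(x,y)=\int_0^\infty\mathbf 1\{z<x\}\mathbf 1\{z<y\}\,dz$. So $cB_{b^\sigma}(u,v)$ has the required covariance.
\end{proof}

\subsection{From forms to eigenvalues}
Test vectors bound the top eigenvalues of $\sigma H$ from below. A matching upper bound would require control of the form on all of $\mathbb R^n$, which Lemma~\ref{lem:forms} does not give. We avoid it: Theorem~\ref{thm:rrv} already identifies the law of each limiting eigenvalue, and an inequality between two variables with the same law is an equality.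

\begin{lemma}\label{lem:order}
If $U\ge V$ almost surely and the real random variables $U,V$ have the same law, then $U=V$ almost surely.
\end{lemma}

\begin{proof}
The variable $\arctan U-\arctan V$ is bounded, nonnegative, and has mean zero.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:indep}]
Consider the random element $\big((Y^\sigma_{n,j})_{\sigma;\,j\le k},(E_n^\sigma(u,v))_{\sigma;\,u,v\in\mathcal D}\big)$ of a countable product of lines, a Polish space. Each coordinate converges in law by Theorem~\ref{thm:rrv} and Lemma~\ref{lem:forms}, so the sequence is tight. By Prokhorov's theorem every subsequence has a further subsequence that converges in law to some $\big((Y^\sigma_j),(\mathcal E^\sigma(u,v))\big)$. By Lemma~\ref{lem:forms} the arrays $\mathcal E^+$ and $\mathcal E^-$ are independent, and each has the law of $-Q_b$.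

Let $j\le k$ and let $\mathbf v\in\mathcal D^j$ be linearly independent. Then $G_n[\mathbf v]\to G[\mathbf v]$, which is positive definite, so for large $n$ the vectors $v_1^\sigma,\dots,v_j^\sigma$ span a $j$-dimensional subspace of $\mathbb R^n$. The Courant--Fischer formula for $\sigma H$ and \eqref{eq:YH} give
\[
Y^\sigma_{n,j}-\mu\big(E_n^\sigma[\mathbf v],G_n[\mathbf v]\big)\ge0 .
\]
By continuity of $\mu$ the left side converges in law, along the subsequence, to $Y^\sigma_j-\mu(\mathcal E^\sigma[\mathbf v],G[\mathbf v])$. The set $[0,\infty)$ is closed, so by the portmanteau theorem the limit is almost surely nonnegative. There are countably many $\mathbf v$, hence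
\[
Y^\sigma_j\ge\Gamma_j(\mathcal E^\sigma)\qquad\text{almost surely.}
\]
The right side has the law of $-\Lambda_{j-1}$ by Proposition~\ref{prop:variational}, and the left side has this law by Theorem~\ref{thm:rrv}. By Lemma~\ref{lem:order}, $Y^\sigma_j=\Gamma_j(\mathcal E^\sigma)$ almost surely for both $\sigma$ and all $j\le k$. Thus $(Y^+_j)_{j\le k}$ is a Borel function of $\mathcal E^+$ and $(Y^-_j)_{j\le k}$ is the same function of $\mathcal E^-$. The two vectors are independent, and each is distributed as $(-\Lambda_0,\dots,-\Lambda_{k-1})$. This law does not depend on the subsequence, so the whole sequence converges. The marginals are continuous by Lemma~\ref{lem:atoms}.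

In particular $(X^{\min}_{\beta,n},X^{\max}_{\beta,n})$ converges in law to $(-Y^-_1,Y^+_1)$. Let $\Psi_n$ and $\Psi$ be the joint distribution functions, on $[-\infty,\infty]^2$. The limit law does not charge the boundary of a quadrant, so $\Psi_n\to\Psi$ pointwise, where $\Psi(x,y)=(1-F_\beta(-x))F_\beta(y)=\Psi(x,\infty)\Psi(\infty,y)$. The convergence is uniform. Given $\varepsilon>0$, choose a finite grid, including $\pm\infty$, on whose intervals each marginal of $\Psi$ increases by at most $\varepsilon$. On a cell, $\Psi_n$ and $\Psi$ lie between their values at the lower and the upper corner, and these values of $\Psi$ differ by at most $2\varepsilon$. Hence $\sup|\Psi_n-\Psi|\le2\varepsilon+\max_{\text{grid}}|\Psi_n-\Psi|$. Since $D_{\beta,n}(x,y)=\Psi_n(x,y)-\Psi_n(x,\infty)\Psi_n(\infty,y)$, we conclude that $D_{\beta,n}\to0$ uniformly.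
\end{proof}

We record a consequence of Theorem~\ref{thm:rrv} and Lemma~\ref{lem:atoms} for moving thresholds. If $y_n\to y$, then $Y^\sigma_{n,j}-y_n$ converges in law to $-\Lambda_{j-1}-y$, which has no atom at $0$, so
\begin{equation}\label{eq:moving}
\mathbb P[Y^\sigma_{n,j}\le y_n]\to\mathbb P[-\Lambda_{j-1}\le y].
\end{equation}

\section{Positive association of the ordered points}\label{sec:fkg}

The points repel each other, yet this makes the \emph{ordered} points positively correlated: raising one point pushes up those above it and makes room for those below. The precise form of this is a lattice inequality. A probability density $p$ on $\mathbb R^n$ is called MTP$_2$ if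
\[
p(\lambda\vee\mu)\,p(\lambda\wedge\mu)\ge p(\lambda)\,p(\mu)\qquad\text{for all }\lambda,\mu\in\mathbb R^n,
\]
where $\vee$ and $\wedge$ are the coordinatewise maximum and minimum. A function on $\mathbb R^n$ is called nondecreasing if it is nondecreasing in each coordinate. The FKG inequality for MTP$_2$ densities \cite{Pre,KR} states that for a random vector $\lambda$ with such a density,
\begin{equation}\label{eq:fkg}
\operatorname{Cov}\big(f(\lambda),g(\lambda)\big)\ge0\qquad\text{for all bounded nondecreasing Borel }f,g.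
\end{equation}

\begin{lemma}\label{lem:mtp}
For every $\beta>0$ the density of $(X_{(1)},\dots,X_{(n)})$ is MTP$_2$.
\end{lemma}

\begin{proof}
The density is proportional to $\prod_{i<j}(\lambda_j-\lambda_i)_+^\beta\prod_ie^{-\beta\lambda_i^2/2}$ on $\mathbb R^n$, and it suffices to check the inequality for each factor. A factor depending on one coordinate gives equality. Consider the factor for $i<j$. If $\lambda_i-\mu_i$ and $\lambda_j-\mu_j$ have the same sign, there is equality again. Otherwise, after exchanging $\lambda$ and $\mu$, we have $\lambda_i\ge\mu_i$ and $\lambda_j\le\mu_j$. Put $a=\lambda_j-\lambda_i$, $a'=\mu_j-\mu_i$ and $\eta=\mu_j-\lambda_j$, so that $0\le\eta\le a'-a$. The differences for $\lambda\vee\mu$ and $\lambda\wedge\mu$ are $\mu_j-\lambda_i=a+\eta$ and $\lambda_j-\mu_i=a'-\eta$. If $a\le0$, the right side of the inequality is zero. If $a>0$, all four differences are positive and $(a+\eta)(a'-\eta)=aa'+\eta(a'-a-\eta)\ge aa'$.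
\end{proof}

The ordering is essential: for $n=2$ the density \eqref{eq:density} is positive at $(0,1)$ and $(1,0)$ but vanishes at $(1,1)$ and $(0,0)$.

\begin{proof}[Proof of Theorem~\ref{thm:sign}]
The functions $\mathbf 1\{\lambda_i>s\}$ and $\mathbf 1\{\lambda_{m+1-j}>t\}$ are nondecreasing on $\mathbb R^m$, so $C^{ij}_{\beta,m}(s,t)\ge0$ by Lemma~\ref{lem:mtp} and \eqref{eq:fkg}. The claim follows from \eqref{eq:DisC}.
\end{proof}

Association also bounds covariances from above, by covariances that are easier to compute.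

\begin{lemma}\label{lem:compare}
Suppose \eqref{eq:fkg} holds, and let $f,g,\hat f,\hat g$ be bounded Borel functions such that $f$, $g$, $\hat f-f$, $\hat g-g$ are nondecreasing. Then $\operatorname{Cov}(f,g)\le\operatorname{Cov}(\hat f,\hat g)$.
\end{lemma}

\begin{proof}
We have $\operatorname{Cov}(\hat f,\hat g)-\operatorname{Cov}(f,g)=\operatorname{Cov}(f,\hat g-g)+\operatorname{Cov}(\hat f-f,\hat g)$, and $\hat g=g+(\hat g-g)$ is nondecreasing.
\end{proof}

\section{The unitary ensemble}\label{sec:gue}

For $\beta=2$ the joint law of the numbers of points in two intervals is given by a determinant. Let $\varphi_k(z)=(2^kk!\sqrt\pi)^{-1/2}H_k(z)e^{-z^2/2}$, $k\ge0$, be the Hermite functions. They are orthonormal in $L^2(\mathbb R)$, satisfy $\varphi_k(-z)=(-1)^k\varphi_k(z)$ and $\varphi_k''=(z^2-2k-1)\varphi_k$, and the Christoffel--Darboux formula gives the $\mathrm{GUE}_n$ kernel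
\begin{equation}\label{eq:cd}
K_n(u,v)=\sum_{k<n}\varphi_k(u)\varphi_k(v)=\sqrt{\frac n2}\,\frac{\varphi_n(u)\varphi_{n-1}(v)-\varphi_{n-1}(u)\varphi_n(v)}{u-v}.
\end{equation}
Row operations on the Vandermonde determinant show that \eqref{eq:density} for $\beta=2$ is proportional to $\det(\varphi_{j-1}(\lambda_i))_{i,j\le n}^2$. For bounded $g$, expanding both determinants gives
\[
\frac1{n!}\int\prod_ig(\lambda_i)\det(\varphi_{j-1}(\lambda_i))^2d\lambda=\frac1{n!}\sum_{\pi,\rho}\operatorname{sgn}(\pi\rho)\prod_i\int g\,\varphi_{\pi(i)-1}\varphi_{\rho(i)-1}=\det\Big(\int g\,\varphi_j\varphi_k\Big)_{j,k<n}.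
\]
For $g=1$ this equals $1$, so the left side is $\mathbb E\prod_ig(X_i)$. Fix $s<t$, let $N^-$ and $N^+$ be the numbers of points in $(-\infty,s]$ and $(t,\infty)$, and let $W_-=(\int_{-\infty}^s\varphi_j\varphi_k)_{j,k<n}$, $W_+=(\int_t^\infty\varphi_j\varphi_k)_{j,k<n}$. Taking $g=1+a\mathbf 1_{(-\infty,s]}+a'\mathbf 1_{(t,\infty)}$ we get
\begin{equation}\label{eq:gen}
\mathbb E\big[(1+a)^{N^-}(1+a')^{N^+}\big]=\det(I+aW_-+a'W_+),\qquad a,a'\in\mathbb R.
\end{equation}
The quantity that couples the two intervals is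
\[
\tau_n(s,t)=\operatorname{tr}W_-W_+=\sum_{j,k<n}\int_{-\infty}^s\varphi_j\varphi_k\int_t^\infty\varphi_j\varphi_k=\int_{-\infty}^s\int_t^\infty K_n(u,v)^2\,dv\,du.
\]

\begin{proposition}\label{prop:gue}
For $\mathrm{GUE}_n$ and $s<t$,
\[
\mathbb P[X_{(1)}>s]\,\mathbb P[X_{(n)}\le t]\,\big(1-e^{-\tau_n(s,t)}\big)\le C^{11}_{2,n}(s,t)\le\tau_n(s,t).
\]
\end{proposition}

For $n=1$ the upper bound is an equality: both sides are $\mathbb P[X_1\le s]\,\mathbb P[X_1>t]$.

\begin{proof}
\emph{Upper bound.} Take logarithms in \eqref{eq:gen} and compare the coefficients of $aa'$ at the origin. On the left it is $\operatorname{Cov}(N^-,N^+)$; on the right, $\log\det(I+A)=\operatorname{tr}A-\frac12\operatorname{tr}A^2+\cdots$ gives $-\operatorname{tr}W_-W_+$. As functions of the ordered points, $n-N^-=\sum_i\mathbf 1\{\lambda_i>s\}$ and $N^+=\sum_i\mathbf 1\{\lambda_i>t\}$. Removing the term $i=1$ from the first sum and the term $i=n$ from the second leaves nondecreasing functions. By Lemma~\ref{lem:compare}, $C^{11}_{2,n}(s,t)\le\operatorname{Cov}(n-N^-,N^+)=\tau_n(s,t)$.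

\emph{Lower bound.} The matrices $W_-$, $W_+$ and $I-W_--W_+=(\int_s^t\varphi_j\varphi_k)$ are positive definite, because a nonzero combination of $\varphi_0,\dots,\varphi_{n-1}$ has finitely many zeros; here $s<t$ is used. Hence $0<W_\pm<I$, and $T_\pm=W_\pm(I-W_\pm)^{-1}$ satisfy $T_\pm\ge W_\pm$. From
\[
I-W_--W_+=(I-W_-)(I-W_+)-W_-W_+=(I-W_-)(I-T_-T_+)(I-W_+)
\]
and \eqref{eq:gen} with $a,a'\in\{0,-1\}$ we get
\[
\mathbb P[X_{(1)}>s,\,X_{(n)}\le t]=\mathbb P[X_{(1)}>s]\,\mathbb P[X_{(n)}\le t]\,\det(I-T_-T_+).
\]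
The eigenvalues of $T_-T_+$ are those of $T_-^{1/2}T_+T_-^{1/2}$, and they lie in $(0,1)$: inverting $I-W_+>W_-$ gives $T_+=(I-W_+)^{-1}-I<W_-^{-1}-I=T_-^{-1}$. By $1-z\le e^{-z}$, $\det(I-T_-T_+)\le e^{-\operatorname{tr}T_-T_+}$. The trace of a product of two positive semidefinite matrices is nonnegative, so
\[
\operatorname{tr}T_-T_+-\tau_n(s,t)=\operatorname{tr}(T_--W_-)T_++\operatorname{tr}W_-(T_+-W_+)\ge0.
\]
Since $C^{11}_{2,n}(s,t)=\mathbb P[X_{(1)}>s]\,\mathbb P[X_{(n)}\le t]-\mathbb P[X_{(1)}>s,\,X_{(n)}\le t]$, the bound follows.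
\end{proof}

It remains to evaluate $\tau_n$ at the edges. We use the asymptotics \cite[Theorem 8.22.9]{Sz}: locally uniformly in $\eta\in\mathbb R$,
\begin{equation}\label{eq:pr}
\varphi_n\Big(\sqrt{2n+1}+\frac{\eta}{\sqrt2\,n^{1/6}}\Big)=2^{1/4}n^{-1/12}\big(\operatorname{Ai}(\eta)+o(1)\big).
\end{equation}

\begin{lemma}\label{lem:tau}
If $x_n\to x$ and $y_n\to y$, then $n^{2/3}\tau_n\big(s_n(x_n),t_n(y_n)\big)\to\frac14\alpha(-x)\alpha(y)$.
\end{lemma}

\begin{proof}
Let $\psi_n(\eta)=2^{-1/4}n^{1/12}\varphi_n(t_n(\eta))$ and $\tilde\psi_n(\eta)=2^{-1/4}n^{1/12}\varphi_{n-1}(t_n(\eta))$. Since $\sqrt{2n\pm1}-\sqrt{2n}=O(n^{-1/2})=o(n^{-1/6})$, \eqref{eq:pr} shows that both tend to $\operatorname{Ai}$ locally uniformly. By \eqref{eq:cd} and parity,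
\[
K_n(u,v)^2=\frac n2\,\frac{\big(\varphi_n(-u)\varphi_{n-1}(v)+\varphi_{n-1}(-u)\varphi_n(v)\big)^2}{(u-v)^2}:
\]
the two products, which nearly cancel when $u,v$ are at the same edge, add up when they are at opposite edges. Substitute $u=-t_n(\xi)$ and $v=t_n(\eta)$. Then $u\le s_n(x_n)$ means $\xi\ge-x_n$, the Jacobian is $\frac12n^{-1/3}$, and the normalization of $\psi_n,\tilde\psi_n$ contributes $2n^{-1/3}$. So
\[
n^{2/3}\tau_n=\int_{-x_n}^\infty\int_{y_n}^\infty\frac n{2\big(t_n(\xi)+t_n(\eta)\big)^2}\big[\psi_n(\xi)\tilde\psi_n(\eta)+\tilde\psi_n(\xi)\psi_n(\eta)\big]^2d\eta\,d\xi .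
\]
The prefactor tends to $\frac n{2\cdot8n}=\frac1{16}$ pointwise and is at most $\frac n2\big(t_n(y_n)-s_n(x_n)\big)^{-2}$, which is bounded. The squared bracket tends to $4\operatorname{Ai}(\xi)^2\operatorname{Ai}(\eta)^2$. The lemma follows by dominated convergence once we show that for each $\eta_0$ there is $C$ with $|\psi_n(\eta)|,|\tilde\psi_n(\eta)|\le Ce^{-\eta/\sqrt2}$ for all $\eta\ge\eta_0$ and all $n$.

On $[\eta_0,1]$ this follows from locally uniform convergence. For $\eta\ge1$ we use the differential equation. Let $z_*=t_n(1)$, $k\in\{n-1,n\}$ and $V(z)=z^2-2k-1$. For $z\ge z_*$, $V(z)\ge2n^{1/3}-1\ge n^{1/3}$. The functions $w_\pm(z)=|\varphi_k(z_*)|e^{-n^{1/6}(z-z_*)}\pm\varphi_k(z)$ satisfy $w_\pm''-Vw_\pm\le0$, $w_\pm(z_*)\ge0$ and $w_\pm(z)\to0$ as $z\to\infty$. At a negative minimum we would have $w_\pm''\ge0$ and $-Vw_\pm>0$, a contradiction. So $w_\pm\ge0$, which in the variable $\eta$ reads $|\psi_n(\eta)|\le|\psi_n(1)|e^{-(\eta-1)/\sqrt2}$, and the same for $\tilde\psi_n$. The sequences $\psi_n(1)$ and $\tilde\psi_n(1)$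 converge.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:rate}(a)]
We prove (a) with $D_{2,n}(x_n,y_n)$ in place of $D_{2,n}(x,y)$, for any $(x_n,y_n)\to(x,y)$; part (c) needs this form. Let $s=s_n(x_n)$ and $t=t_n(y_n)$, so $s<t$ for large $n$. By \eqref{eq:moving} and Lemma~\ref{lem:atoms}, $\mathbb P[X_{(n)}\le t]\to F_2(y)$ and $\mathbb P[X_{(1)}>s]=\mathbb P[Y^-_{n,1}<-x_n]\to F_2(-x)$. By Lemma~\ref{lem:tau}, $\tau_n\to0$, so $n^{2/3}(1-e^{-\tau_n})$ has the same limit as $n^{2/3}\tau_n$. Now apply \eqref{eq:DisC} and Proposition~\ref{prop:gue}.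
\end{proof}

\section{The orthogonal and symplectic ensembles}\label{sec:goe}

For $\beta=1,4$ we do not compute; we compare with $\beta=2$. For a finite set of points, let ``$\operatorname{even}$'' keep the 2nd, 4th, \dots\ smallest. Forrester and Rains \cite{FR} proved, in the normalization \eqref{eq:density},
\begin{equation}\label{eq:fr}
\operatorname{even}(\mathrm{GOE}_n\cup\mathrm{GOE}_{n+1})\overset d=\mathrm{GUE}_n,\qquad\tfrac1{\sqrt2}\operatorname{even}(\mathrm{GOE}_{2n+1})\overset d=\mathrm{GSE}_n,
\end{equation}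
where the two ensembles in the union are independent. In both cases there are $2n+1$ points, so the extreme points kept are the second smallest and the second largest. We also use the formula $F_1(y)^2=F_2(y)\exp(-\int_y^\infty q)$ of Tracy and Widom \cite{TW}, where $q$ is the Hastings--McLeod solution of the Painlev\'e II equation, which is positive \cite{HM}. As $F_1,F_2>0$ by Lemma~\ref{lem:atoms}, it follows that $F_1^2<F_2$, and $\kappa$ is well defined and positive.

Let $n\ge2$ and $s,t\in\mathbb R$. Let $A\sim\mathrm{GOE}_n$ and $B\sim\mathrm{GOE}_{n+1}$ be independent, viewed as vectors of ordered points. Let $N_A^+,N_B^+$ count their points in $(t,\infty)$ and $N_A^-,N_B^-$ those in $(-\infty,s]$, and put $p_k^\pm=\mathbb P[N_B^\pm=k]$. The counts $N^+$ are nondecreasing and the counts $N^-$ are nonincreasing functions of the points, and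
\begin{equation}\label{eq:counts}
\{N_A^+\ge j\}=\{A_{(n+1-j)}>t\},\qquad\{N_A^-\le i-1\}=\{A_{(i)}>s\},
\end{equation}
with the analogous identities for $B$. The second largest point of $A\cup B$ exceeds $t$ exactly when $N_A^++N_B^+\ge2$, and the second smallest exceeds $s$ exactly when $N_A^-+N_B^-\le1$. So with $f=\mathbf 1\{N_A^-+N_B^-\le1\}$ and $g=\mathbf 1\{N_A^++N_B^+\ge2\}$, the first identity in \eqref{eq:fr} gives $C^{11}_{2,n}(s,t)=\operatorname{Cov}(f,g)$. Association lets us bound this covariance on both sides by GOE covariances.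

\begin{proposition}\label{prop:sandwich}
For $n\ge2$ and $s,t\in\mathbb R$,
\[
\sum_{i,j\le2}p^-_{2-i}\,p^+_{2-j}\,C^{ij}_{1,n}(s,t)\le C^{11}_{2,n}(s,t)\le\sum_{i,j\le2}\big(C^{ij}_{1,n}(s,t)+C^{ij}_{1,n+1}(s,t)\big),
\]
and all terms in these sums are nonnegative.
\end{proposition}

\begin{proof}
Nonnegativity was shown in the proof of Theorem~\ref{thm:sign}.

\emph{Left inequality.} We condition on $A$ and use $\operatorname{Cov}(f,g)=\mathbb E\operatorname{Cov}(f,g\mid A)+\operatorname{Cov}(\mathbb E[f\mid A],\mathbb E[g\mid A])$. Given $A$, both $f$ and $g$ are nondecreasing functions of $B$, which is independent of $A$, so the first term is nonnegative by \eqref{eq:fkg}. Splitting according to the value of $N_B^\pm$,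
\begin{align*}
\mathbb E[f\mid A]&=p_1^-\mathbf 1\{N_A^-\le0\}+p_0^-\mathbf 1\{N_A^-\le1\},\\
\mathbb E[g\mid A]&=\mathbb P[N_B^+\ge2]+p_1^+\mathbf 1\{N_A^+\ge1\}+p_0^+\mathbf 1\{N_A^+\ge2\}.
\end{align*}
By \eqref{eq:counts} and bilinearity, the covariance of these is the left sum.

\emph{Right inequality.} The density of $(A,B)$ on $\mathbb R^{2n+1}$ is a product of two MTP$_2$ densities in disjoint variables, hence MTP$_2$. Let
\[
\hat f=\sum_{i\le2}\big(\mathbf 1\{N_A^-\le i-1\}+\mathbf 1\{N_B^-\le i-1\}\big),\qquad\hat g=\sum_{j\le2}\big(\mathbf 1\{N_A^+\ge j\}+\mathbf 1\{N_B^+\ge j\}\big).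
\]
The function $\hat g-g$ is nondecreasing in each of $N_A^+,N_B^+$. Indeed, raise one of the counts by one. If it was at most $1$, then $\hat g$ increases by $1$ and $g$ by at most $1$. If it was at least $2$, then $g$ was already $1$, and neither function changes. Likewise, lower one of $N_A^-,N_B^-$ by one. If the new value is at most $1$, then $\hat f$ increases by $1$ and $f$ by at most $1$. If the new value is at least $2$, then $f=0$ before and after, and $\hat f$ does not change. So $\hat f-f$ and $\hat g-g$ are nondecreasing in the points, and Lemma~\ref{lem:compare} gives $\operatorname{Cov}(f,g)\le\operatorname{Cov}(\hat f,\hat g)$. The cross terms between $A$ and $B$ vanish by independence, and the remaining terms form the right sum.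
\end{proof}

The left inequality is useful only if the weights stay away from zero.

\begin{lemma}\label{lem:limits}
Let $s=s_n(x_n)$ and $t=t_n(y_n)$ with $(x_n,y_n)\to(x,y)$. Then $p_0^+\to F_1(y)$, $p_1^+\to\kappa(y)$, $p_0^-\to F_1(-x)$ and $p_1^-\to\kappa(-x)$. The same limits hold with $A$ in place of $B$.
\end{lemma}

\begin{proof}
Let $\pi(y)=\mathbb P[-\Lambda_1\le y]-\mathbb P[-\Lambda_0\le y]$ for $\beta=1$. We have $\mathbb P[N_A^+=0]=\mathbb P[Y^+_{n,1}\le y_n]$ and $\mathbb P[N_A^+\le1]=\mathbb P[Y^+_{n,2}\le y_n]$, so \eqref{eq:moving} gives $\mathbb P[N_A^+=0]\to F_1(y)$ and $\mathbb P[N_A^+=1]\to\pi(y)$. For $B$, write $t=t_{n+1}(\tilde y_n)$. Since $\sqrt{2n+2}-\sqrt{2n}=O(n^{-1/2})$, we have $\tilde y_n\to y$, and the same limits follow. By \eqref{eq:fr}, the largest point of $\mathrm{GUE}_n$ is at most $t$ with probability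
\[
\mathbb P[g=0]=\mathbb P[N_A^+=0]\,(p_0^++p_1^+)+\mathbb P[N_A^+=1]\,p_0^+.
\]
In the limit, $F_2=F_1^2+2F_1\pi$, that is, $\pi=\kappa$. For the lower edge, reflect the points: $-s_n(x_n)=t_n(-x_n)$, the reflected ensembles have the same laws, and almost surely no point equals $s$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:rate}(b)--(d)]
(b) Let $s=s_n(x)$, $t=t_n(y)$. Keeping the term $i=j=1$ in the left inequality of Proposition~\ref{prop:sandwich} gives $p_1^-p_1^+D_{1,n}(x,y)\le D_{2,n}(x,y)$. Now use (a), Lemma~\ref{lem:limits} and $\kappa>0$.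

(c) Let $m=2n+1$. By the second identity in \eqref{eq:fr} and \eqref{eq:DisC}, $D_{4,n}(x,y)=C^{22}_{1,m}\big(\sqrt2\,s_n(x),\sqrt2\,t_n(y)\big)$. Define $y_m$ by $\sqrt2\,t_n(y)=t_m(y_m)$. Then
\[
y_m=\sqrt2\,m^{1/6}\big(yn^{-1/6}+\sqrt{4n}-\sqrt{4n+2}\big)\to\sqrt2\cdot2^{1/6}y=y',
\]
and the number $x_m$ with $\sqrt2\,s_n(x)=s_m(x_m)$ is given by the same formula with $x$ for $y$ and the opposite sign of the $O(n^{-1/2})$ term, so $x_m\to x'$. Keeping the term $i=j=2$ in Proposition~\ref{prop:sandwich}, with $m$ in place of $n$, gives $p_0^-p_0^+D_{4,n}(x,y)\le D_{2,m}(x_m,y_m)$. By Lemma~\ref{lem:limits}, $p_0^-p_0^+\to F_1(-x')F_1(y')>0$. By (a) along $(x_m,y_m)$, $\limsup m^{2/3}D_{2,m}(x_m,y_m)\le\frac14\alpha(-x')\alpha(y')$, and $(n/m)^{2/3}\to2^{-2/3}$.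

(d) Combine the right inequality of Proposition~\ref{prop:sandwich} with the lower bound in (a). The limit is positive because $F_2>0$ by Lemma~\ref{lem:atoms} and $\alpha>0$, as $\operatorname{Ai}$ does not vanish identically on a half-line.
\end{proof}

\begin{remark}
The left inequality of Proposition~\ref{prop:sandwich}, Lemma~\ref{lem:limits} and (a) show that each $C^{ij}_{1,n}(s_n(x_n),t_n(y_n))$ with $i,j\le2$ is $O(n^{-2/3})$ when $(x_n,y_n)$ converges. So the sum in (d) has exact order $n^{-2/3}$. The argument does not tell which of its eight terms are of this order, and this is why it gives no lower bound for $D_{1,n}$, the term $i=j=1$, or for $D_{4,n}$, a term with $i=j=2$.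
\end{remark}

\begin{thebibliography}{99}

\bibitem{DE} Dumitriu and Edelman, J. Math. Phys. 43 (2002).

\bibitem{FR} Forrester and Rains, in \emph{Random Matrix Models and Their Applications}, MSRI Publ. 40, 2001.

\bibitem{HM} Hastings and McLeod, 1980.

\bibitem{KR} Karlin and Rinott, J. Multivariate Anal. 10 (1980).

\bibitem{Pre} Preston, 1974.

\bibitem{RRV} Ram\'irez, Rider and Vir\'ag, J. Amer. Math. Soc. 24 (2011).

\bibitem{ST} Mathias Sonnleitner and Christoph Th\"ale, \emph{A note on critical intersections of classical and Schatten $p$-balls}, arXiv:2308.10635 (2023).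

\bibitem{Sz} Szeg\H{o}, \emph{Orthogonal Polynomials}.

\bibitem{TW} Tracy and Widom, 1996.

\end{thebibliography}
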